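# Free products with $\mathrm{PSL}_n(\mathbb F)$ inside $\mathrm{PSL}_n(\mathbb F[t])$, and the degree they require

## 1. Degrees, projective groups, free products

Throughout, $\mathbb F$ is an arbitrary field, $n\ge 2$, $e_i$ are the standard columns, $e_i^T$ the standard rows, and $E_{ij}$ the matrix units. "Scalar" means scalar matrix. "Over $\mathbb F$" means with entries in $\mathbb F$, that is, constant.

**Definition 1 (degree).** Let $K=\mathbb F((1/t))$ be the field of formal Laurent series $\sum_{i\le N}c_it^i$; it contains $\mathbb F[t]$ and $\mathbb F(t)$. The degree of a nonzero element is the largest $i$ with $c_i\ne 0$, and $\deg 0=-\infty$. The degree of a vector or matrix over $K$ is the maximal degree of its entries.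

We have $\deg(xy)=\deg x+\deg y$ in $K$, and $\deg(x+y)\le\max(\deg x,\deg y)$ with equality if the two degrees differ. For matrices, $\deg(XY)\le\deg X+\deg Y$. A nonzero polynomial has degree $\ge 0$; this trivial fact will be used constantly.

*Example.* $1/(t^2+t)=t^{-2}-t^{-3}+\cdots$ has degree $-2$. With $J=\sum_{i<n}E_{i,i+1}$, the matrix $1+tJ$ has degree $1$, but its inverse $\sum_{m<n}(-t)^mJ^m$ has degree $n-1$. By the adjugate formula, $\deg g^{-1}\le (n-1)\deg g$ for every $g\in\mathrm{SL}_n(\mathbb F[t])$, so this is the worst case for degree $1$.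

**Definition 2 (projective groups).** $\mathrm{PSL}_n(\mathbb F[t])$ is $\mathrm{SL}_n(\mathbb F[t])$ modulo its center, and $\bar g$ is the image of $g$. A central element commutes with every $1+E_{ij}$ ($i\ne j$), hence is a scalar $\lambda$; as $\lambda^n=1$, it is a unit of $\mathbb F[t]$, so $\lambda\in\mathbb F^*$. Consequently $\Gamma:=\mathrm{PSL}_n(\mathbb F)$ embeds in $\mathrm{PSL}_n(\mathbb F[t])$, and $\gamma\in\mathrm{SL}_n(\mathbb F)$ has $\bar\gamma\neq1$ exactly when $\gamma$ is non-scalar.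

*Example.* If $a$ is a nonzero column and $\alpha$ a nonzero row over $\mathbb F$ with $\alpha a=0$, then $1+a\alpha$ (a *transvection*) has determinant $1+\alpha a=1$. It is non-scalar because $a\alpha$ is nonzero with $(a\alpha)^2=a(\alpha a)\alpha=0$. So it gives a nontrivial element of $\Gamma$.

**Definition 3 (generating the free product).** Subgroups $A,B$ of a group $G$ *generate their free product* if the natural map $A*B\to G$ is injective.

Recall the normal form theorem: every element of $A*B$ is uniquely a reduced word $s_1\cdots s_m$, where the syllables $s_i$ come alternately from $A\setminus1$ and $B\setminus 1$, and a nonempty reduced word is not $1$. So $A,B$ generate their free product exactly when no nonempty reduced word multiplies out to $1$ in $G$. In particular $A\cap B=1$: an element $s\neq 1$ of $A\cap B$ would give the word $s\cdot s^{-1}$ with first syllable in $A$ and second in $B$.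

*Example (yes).* In $\mathrm{PSL}_2(\mathbb F[t])$ let $U$ be the image of all $\begin{pmatrix}1&f\\0&1\end{pmatrix}$ and $L$ the image of all $\begin{pmatrix}1&0\\f&1\end{pmatrix}$, with $f\in t\mathbb F[t]$. Take a nonempty alternating product whose rightmost factor is in $U$, and apply it to $e_2$. A factor in $U\setminus 1$ sends $(x,y)^T$ with $\deg x<\deg y$ to $(x+fy,y)^T$, where now the first coordinate has the larger degree, namely $\deg f+\deg y$. A factor in $L\setminus1$ does the opposite. So the degree goes up at each step, the final vector is not in $\mathbb Fe_2$, and the product is non-scalar. If the rightmost factor is in $L$, start from $e_1$. Hence $U$ and $L$ generate their free product.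

*Example (no).* $\overline{1+tE_{12}}$ commutes with $\overline{1+E_{12}}\in\mathrm{PSL}_2(\mathbb F)$. So the group generated by the former and $\mathrm{PSL}_2(\mathbb F)$ do not generate their free product: the commutator is a reduced word of length four with value $1$.

**Definition 4 (good elements).** Call $g\in\mathrm{SL}_n(\mathbb F[t])$ *good* if $\bar g$ has infinite order and $\langle\bar g\rangle$ and $\Gamma$ generate their free product in $\mathrm{PSL}_n(\mathbb F[t])$. Equivalently, the map $\mathbb Z*\Gamma\to\mathrm{PSL}_n(\mathbb F[t])$ sending $1\in\mathbb Z$ to $\bar g$ is injective. Let $D(\mathbb F,n)$ be the minimal degree of a good $g$.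

*Example.* Let $n=2$, $g=\begin{pmatrix}t&-1\\1&0\end{pmatrix}$. A vector $(x,y)^T$ with $\deg x>\deg y$ goes to $(tx-y,x)^T$, so $\deg g^me_1=m$ and $\bar g$ has infinite order over every field. But $g$ is not good: with $s=\begin{pmatrix}0&-1\\1&0\end{pmatrix}$ we have $gs^{-1}=1+tE_{12}$, which commutes with $y=1+E_{12}$. So $\bar g\,(\bar s^{-1}\bar y\bar s)\,\bar g^{-1}\,\bar y^{-1}=1$, a reduced word of four syllables. A good element for $n=2$ is written down in Section 6.

## 2. The bounded-degree conjecture and four theorems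

By a result of Stepanov, for every field $\mathbb F$ and every $n\ge2$ a good $g$ exists; no uniform bound on the degrees of its entries is given there. For $n=2$ and $\mathbb F$ finite, there is a good $g$ with entries of degree at most $4$. Must the degree grow with $n$?

The following conjecture is in Henry Bradford, Jakob Schneider, Andreas Thom, "The length of mixed identities for finite groups", arXiv:2306.14532 (2023).

**Conjecture.** There is an absolute constant $C>0$ such that for every field $\mathbb F$ and every $n\ge2$ there is a good $g\in\mathrm{SL}_n(\mathbb F[t])$ with entries of degree at most $C$.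

The conjecture is false, over every field.

**Theorem 1.** If $\bar g\ne1$ and $\langle\bar g\rangle,\Gamma$ generate their free product, then $\deg g\ge n$. Hence no absolute constant $C$ exists, over any field.

**Theorem 2.** Under the same hypothesis:

(a) $\deg g+\deg g^{-1}\ge\frac{n(n-1)}2+1$.

(b) If $\mathbb F$ is algebraically closed, then $\deg g\ge 2n-2$ and $\deg g+\deg g^{-1}\ge n^2$.

**Theorem 3.** For all $\mathbb F$ and $n\ge2$ there is a good $g$ with $\deg g,\ \deg g^{-1}\le 10n^2-15n+2$.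

**Theorem 4.** For all $\mathbb F$ and $n\ge9$ there is a good $g$ with $\deg g\le165n$.

For $2\le n\le 8$ we have $10n^2-15n+2\le 80n$, so Theorems 1, 3 and 4 together give
$$n\le D(\mathbb F,n)\le165\,n\qquad\text{for all }\mathbb F\text{ and all }n\ge2 .$$
So the conjecture becomes true with $C$ replaced by $Cn$, and this order is optimal for every field. Also, by Theorem 2(a) (half of the sum) and Theorem 3, the minimum of $\max(\deg g,\deg g^{-1})$ over good $g$ has exact order $n^2$.

## 3. Degrees $0$ and $1$ for $2\times2$ matrices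

Suppose $\bar g\ne1$ and $\langle\bar g\rangle,\Gamma$ generate their free product. If $\deg g=0$, then $\bar g\in\Gamma$, against $\langle\bar g\rangle\cap\Gamma=1$. So $\deg g\ge1$ always.

Let $n=2$ and $g=g_0+tg_1$ with $g_1\ne0$. The coefficient of $t^2$ in $\det g=1$ is $\det g_1$, so $g_1=pq$ with a nonzero column $p$ and a nonzero row $q$. Choose $A,B\in\mathrm{SL}_2(\mathbb F)$ with $Ap=e_1$ and $qB=e_2^T$. Then
$$g':=AgB=\begin{pmatrix}a&b+t\\c&f\end{pmatrix},\qquad af-bc-ct=1,$$
so $c=0$ and $f=a^{-1}$. Hence $g'(1+E_{12})g'^{-1}=1+a^2E_{12}$, which is constant. With $\gamma=B(1+E_{12})B^{-1}$, non-scalar, this says $\bar g\bar\gamma\bar g^{-1}\in\Gamma$. But $\bar g\bar\gamma\bar g^{-1}$ is a reduced word with three syllables, so it is not in $\Gamma$: contradiction. Thus $\deg g\ge2$ for $n=2$, as Theorem 1 predicts.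

The relation came from a transvection in $\Gamma$ that conjugation by $g$ keeps under control. We now look for such relations in general.

## 4. Two transvections with one vanishing product

**Commuting transvections, and where this stops.** The natural way to violate freeness is to find non-scalar $x,y\in\mathrm{SL}_n(\mathbb F)$ such that $g^{-1}xg$ commutes with $y$. Take transvections $x=1+a\alpha$, $y=1+u\varphi$ with $\alpha a=0$, $\varphi u=0$, and put
$$g^{-1}xg=1+X,\quad X=(g^{-1}a)(\alpha g),\qquad Y=u\varphi .$$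
Then
$$XY=(g^{-1}a)\,(\alpha gu)\,\varphi,\qquad YX=u\,(\varphi g^{-1}a)\,(\alpha g).$$
They commute if $\alpha gu=0$ *and* $\varphi g^{-1}a=0$. The first condition concerns $g$. The second concerns $g^{-1}$, whose degree may be as large as $(n-1)\deg g$ (Definition 1). With $\alpha,u,\varphi$ fixed it amounts to up to $(n-1)\deg g+1$ linear equations for $a$, which varies only in the $(n-1)$-dimensional space $\alpha a=0$. Small degree of $g$ does not make this solvable.

A concrete case: let $n=3$ and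
$$g=\begin{pmatrix}0&-t^2&1\\t&1&0\\-1&0&0\end{pmatrix},\qquad g^{-1}=\begin{pmatrix}0&0&-1\\0&1&t\\1&t^2&t^3\end{pmatrix}$$
(multiply out; $\det g=1$). For $\alpha=e_1^T$, $u=e_1$ we have $\alpha gu=0$. The admissible $a$ and $\varphi$ are $a=(0,a_2,a_3)^T$, $\varphi=(0,\varphi_2,\varphi_3)$, and
$$\varphi g^{-1}a=\varphi_2a_2+\varphi_2a_3t+\varphi_3a_2t^2+\varphi_3a_3t^3$$
is nonzero whenever $a\ne0\neq\varphi$. So for this pair $(\alpha,u)$, no choice of $a,\varphi$ makes the transvections commute. (For this particular $g$ other pairs do better, for instance $\alpha=e_3^T$, $u=e_3$, $a=e_1$, $\varphi=e_1^T$; but nothing provides them in general.)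

**One condition is enough.** We give up $YX=0$ and keep only $XY=0$. The transvections need not commute any more, but their commutator is $1-YX$, and this commutes with $1+X$. So there is still a relation, slightly longer, and $g^{-1}$ has disappeared from the hypothesis.

**Lemma 1.** Suppose $\bar g\ne1$ and $\langle\bar g\rangle,\Gamma$ generate their free product $P\le\mathrm{PSL}_n(\mathbb F[t])$. Let $w\in\mathrm{SL}_n(\mathbb F[t])$ with $\bar w\in P\setminus\Gamma$. Then $\alpha wu\ne0$ for every nonzero row $\alpha$ and nonzero column $u$ over $\mathbb F$.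

*Proof.* Suppose $\alpha wu=0$.

**Step 1: the two transvections.** We produce $X,Y$ with $XY=0$. As $n\ge2$, there are a column $a\ne0$ and a row $\varphi\ne0$ over $\mathbb F$ with $\alpha a=0$, $\varphi u=0$. Then $x=1+a\alpha$ and $y=1+u\varphi$ are non-scalar elements of $\mathrm{SL}_n(\mathbb F)$. Write $w^{-1}xw=1+X$ with $X=(w^{-1}a)(\alpha w)$, and $Y=u\varphi$. Then
$$X^2=w^{-1}a(\alpha a)\alpha w=0,\qquad Y^2=u(\varphi u)\varphi=0,\qquad XY=w^{-1}a(\alpha wu)\varphi=0 .$$

**Step 2: the relation.** We compute the commutator. First, $(1+X)(1+Y)=1+X+Y$. Next,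
$$(1-YX)(1+Y)(1+X)=(1-YX)(1+X+Y+YX)=1+X+Y,$$
since $YX\cdot X=0$, $YX\cdot Y=Y(XY)=0$ and $YX\cdot YX=Y(XY)X=0$. Hence
$$c:=(1+X)(1+Y)(1+X)^{-1}(1+Y)^{-1}=1-YX .$$
As $X\cdot YX=(XY)X=0$ and $YX\cdot X=0$, $c$ commutes with $1+X$. Put $x'=\bar w^{-1}\bar x\bar w$. In $P$ the equation $cx'c^{-1}x'^{-1}=1$, with $c=x'\bar yx'^{-1}\bar y^{-1}$ inserted, reads
$$x'\;\bar y\;x'^{-1}\;\bar y^{-1}\;x'\;\bar y\;x'\;\bar y^{-1}\;x'^{-2}=1. \tag{1}$$

**Step 3: the relation is impossible in a free product.** The left side of (1) is an alternating product of nontrivial elements of $\bar w^{-1}\Gamma\bar w$ and of $\Gamma$; if $x'^2=1$, just omit the last factor. Since $\bar w\notin\Gamma$, we can write $\bar w=\beta_1w_0\beta_2$ with $\beta_i\in\Gamma$ and $w_0$ a reduced word that begins and ends with syllables from $\langle\bar g\rangle\setminus1$. Conjugate (1) by $\beta_2$, that is, replace each factor $s$ by $\beta_2s\beta_2^{-1}$. Nontrivial elements of $\Gamma$ stay nontrivial elements of $\Gamma$,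 and
$$\beta_2\,\bar w^{-1}\gamma\bar w\,\beta_2^{-1}=w_0^{-1}(\beta_1^{-1}\gamma\beta_1)w_0 .$$
So we get an alternating product of words $w_0^{-1}\gamma'w_0$, $\gamma'\in\Gamma\setminus 1$, and elements of $\Gamma\setminus1$. Written out, this is a nonempty reduced word: at every junction a syllable of $\langle\bar g\rangle$ meets a syllable of $\Gamma$. So it is not $1$, a contradiction. $\square$

## 5. Lower bounds by counting coefficients

### 5.1 The bound $\deg g\ge n$

*Proof of Theorem 1.* By Lemma 1 with $w=g$ it suffices to find constant $\alpha,u\neq 0$ with $\alpha gu=0$ when $\deg g<n$. Let $d=\deg g$ and let $g_d$ be the coefficient of $t^d$ in $g$. By Section 3, $\bar g\notin\Gamma$ and $d\ge1$.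

**Step 1: save one degree with $\alpha$.** The coefficient of $t^{nd}$ in $\det g$ is $\det g_d$. As $\det g=1$ and $nd\ge1$, $\det g_d=0$. Choose a row $\alpha\ne0$ over $\mathbb F$ with $\alpha g_d=0$. Then all entries of $\alpha g$ have degree $\le d-1$.

**Step 2: choose $u$.** The $n$ entries of $\alpha g$ lie in the $d$-dimensional space of polynomials of degree $\le d-1$. If $d<n$, they are linearly dependent over $\mathbb F$, so $\alpha gu=0$ for some nonzero $u\in\mathbb F^n$. This contradicts Lemma 1.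

Hence $d\ge n$. Given $C$, for every $n>C$ and every field there is no good $g$ of degree $\le C$. $\square$

### 5.2 Bounds that involve the inverse

Lemma 1 may be applied to any $w$ with $\bar w\in P\setminus\Gamma$. For $w=g\gamma g^{-1}$ the equation $\alpha wu=0$ is linear in the matrix $\gamma$, which has $n^2$ entries.

*Proof of Theorem 2.* Let $h=g^{-1}$, $d=\deg g\geq 1$, $d'=\deg h\ge1$ (if $h$ were constant, so would be $g$), with leading coefficients $g_d,h_{d'}\ne0$.

**Step 1: save one degree on each side.** The coefficient of $t^{d+d'}$ in $hg=1$ gives $h_{d'}g_d=0$; as $h_{d'}\neq0$, $g_d$ is singular. Choose a row $\alpha\ne0$ with $\alpha g_d=0$ and let $u$ be a nonzero column of $g_d$. Then $h_{d'}u=0$ and $\alpha u=0$. So $\deg\alpha g\le d-1$ and $\deg hu\le d'-1$.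

**Step 2: a space of forbidden matrices.** Put
$$S=\{X\in M_n(\mathbb F):(\alpha g)X(hu)=0\}.$$
The polynomial $(\alpha g)X(hu)$ has degree $\le d+d'-2$ and depends linearly on $X$, so $S$ has codimension $\le d+d'-1$. Moreover $1\in S$, because $\alpha ghu=\alpha u=0$. If $S$ contains a non-scalar $\gamma\in\mathrm{SL}_n(\mathbb F)$, then $w=g\gamma g^{-1}$ has $\alpha wu=0$, while $\bar w=\bar g\bar\gamma\bar g^{-1}$ is a reduced word of three syllables, so $\bar w\in P\setminus\Gamma$. This contradicts Lemma 1. So $S$ contains no non-scalar element of $\mathrm{SL}_n(\mathbb F)$.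

**Step 3: part (a).** If $d+d'-1<n(n-1)/2$, the dimension of the space of strictly upper triangular matrices, then $S$ contains a nonzero strictly upper triangular $N$. As $1\in S$, $\gamma=1+N$ lies in $S$; it is non-scalar of determinant $1$, contradiction.

**Step 4: part (b), the sum.** Let $\mathbb F$ be algebraically closed and $d+d'-1<n^2-1$. Then $\dim S\ge2$, so $S$ contains a non-scalar $X$. As $\mathbb F$ is infinite, there is $c\in\mathbb F$ with $\det(X+c)\ne0$; choose $\xi\in\mathbb F$ with $\xi^n\det(X+c)=1$. Then $\gamma=\xi(X+c)\in S$ is non-scalar of determinant $1$, contradiction. So $d+d'\ge n^2$.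

**Step 5: part (b), the degree of $g$.** Write $g=\sum_{i=0}^dg_it^i$. Then $\alpha gu=0$ means $\alpha g_iu=0$ for $0\le i\le d$. These are $d+1$ bilinear equations in $(\alpha,u)\in\mathbb P^{n-1}\times\mathbb P^{n-1}$, so they cut out a linear section of codimension $\le d+1$ of the Segre variety, which has dimension $2n-2$. Over an algebraically closed field, a projective variety of dimension $r$ meets every linear subspace of codimension $\le r$. So if $d+1\le2n-2$ there are nonzero $\alpha,u$ with $\alpha gu=0$, against Lemma 1. Hence $d\ge2n-2$. $\square$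

## 6. A quadratic construction with one rank-one direction

We now prove Theorem 3. Suppose every power $g^m$, $m\ne0$, is a large factor times a matrix close to one fixed rank-one matrix $p\varphi$ ($p$ a column, $\varphi$ a row). Then the product $g^{m_1}\gamma_1g^{m_2}\gamma_2\cdots g^{m_r}$ has main term a large factor times $\prod_i(\varphi\gamma_ip)$ times $p\varphi$. So we want $\varphi\gamma p\ne0$ for every non-scalar $\gamma\in\mathrm{SL}_n(\mathbb F)$. We first produce such $p=-v$ and $\varphi$ as column and row of a matrix $h$ and its inverse, and then conjugate by $h$ a matrix whose powers are close to multiples of $E_{12}$.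

**Step 1: the matrix $h$.** Let
$$b_k=(n-1)(k-1)\ (1\le k\le n),\qquad a_l=l-2\ (2\le l\le n),$$
$$\varphi=(1,t^{b_2},\dots,t^{b_n}),\qquad f_k=e_k-t^{b_k}e_1\ (k\ge2),\qquad v=\sum_{k\ge2}t^{a_k}f_k .$$
So $\varphi f_k=0$, hence $\varphi v=0$, and $v_l=t^{a_l}$ for $l\ge2$, $v_1=-\sum_{j\ge2}t^{a_j+b_j}$. Let $h$ have columns $(-v,e_1,f_3,\dots,f_n)$. As $a_2=0$, $v=f_2+\sum_{k\ge3}t^{a_k}f_k$, so $\det h=-\det(f_2,e_1,f_3,\dots,f_n)=-\det(e_2,e_1,e_3,\dots,e_n)=1$. Also
$$\varphi h=e_2^T,\qquad he_1=-v .$$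
To invert $h$, solve $x=-c_1v+c_2e_1+\sum_{k\ge3}c_kf_k$. The second coordinate gives $c_1=-x_2$ (as $v_2=1$), the $k$-th gives $c_k=x_k-t^{a_k}x_2$, and applying $\varphi$ gives $c_2=\varphi x$:
$$h^{-1}x=(-x_2,\ \varphi x,\ x_3-t^{a_3}x_2,\dots,x_n-t^{a_n}x_2)^T .$$
Hence $\deg h\le a_n+b_n=n^2-n-1$ (note $b_n=(n-1)^2\le n^2-n-1$) and $\deg h^{-1}\le(n-1)^2$, so
$$\deg h+\deg h^{-1}\le 2n^2-3n=:E .$$

**Lemma 2.** For non-scalar $\gamma\in\mathrm{SL}_n(\mathbb F)$ we have $(h^{-1}\gamma h)_{21}=-\varphi\gamma v\ne0$.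

*Proof.* The equality holds because $e_2^Th^{-1}=\varphi$ and $he_1=-v$. Expanding,
$$\varphi\gamma v=\sum_{k\ge1,\,l\ge2}\gamma_{kl}t^{b_k+a_l}-\sum_{k\ge1}\gamma_{k1}\,t^{b_k}\sum_{j\ge2}t^{a_j+b_j}.$$
The exponents $b_k+a_l=(n-1)(k-1)+(l-2)$ with $0\le l-2\le n-2$ are pairwise distinct (division with remainder by $n-1$), and all are $\le a_n+b_n$. For $k\ge2$ the polynomial $t^{b_k}\sum_jt^{a_j+b_j}$ has degree $b_k+a_n+b_n>a_n+b_n$, and these degrees are distinct. Suppose $\varphi\gamma v=0$. If some $\gamma_{k1}$ with $k\ge2$ were nonzero, the largest such $k$ would give an uncancelled top term. So $\gamma_{k1}=0$ for $k\ge2$, and what remains is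
$$\sum_{k\ge1,\,l\ge2}\gamma_{kl}t^{b_k+a_l}=\gamma_{11}\sum_{j\ge2}t^{b_j+a_j}.$$
Comparing coefficients, $\gamma_{kl}=0$ for $k\ne l$, $l\ge2$, and $\gamma_{jj}=\gamma_{11}$. So $\gamma$ is scalar. $\square$

*Example.* For $n=2$: $\varphi=(1,t)$, $v=(-t,1)^T$, $h=\begin{pmatrix}t&1\\-1&0\end{pmatrix}$, and $\varphi\gamma v=\gamma_{12}+(\gamma_{22}-\gamma_{11})t-\gamma_{21}t^2$, which visibly vanishes only for scalar $\gamma$.

**Step 2: a matrix whose powers are nearly multiples of $E_{12}$.** Let $Q=2E+1$, $q=t^Q$,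
$$\mathsf a=\begin{pmatrix}t+q&-q^2-tq-1\\1&-q\end{pmatrix},\qquad \tilde a=\mathsf a\oplus1_{n-2},\qquad g=h\tilde ah^{-1}.$$
Then $\det\mathsf a=-tq-q^2+q^2+tq+1=1$ and $\mathsf a$ has trace $t$, so $\mathsf a^{-1}=t-\mathsf a$. Let $U_{-1}=0$, $U_0=1$, $U_m=tU_{m-1}-U_{m-2}$; so $\deg U_m=m$ for $m\ge0$. For $m\ge1$,
$$\mathsf a^{\pm m}=U_{m-1}\mathsf a^{\pm1}-U_{m-2} .$$
This is clear for $m=1$; and since $\mathsf a^{\pm2}=t\mathsf a^{\pm1}-1$ (Cayley–Hamilton; $\mathsf a$ and $\mathsf a^{-1}$ both have trace $t$ and determinant $1$), multiplying by $\mathsf a^{\pm1}$ gives $U_{m-1}(t\mathsf a^{\pm1}-1)-U_{m-2}\mathsf a^{\pm1}=U_m\mathsf a^{\pm1}-U_{m-1}$.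

Let $m\ne0$. The top right entry $\beta_m$ of $\mathsf a^m$ is $\mp U_{|m|-1}(q^2+tq+1)$, of degree $|m|-1+2Q$. All other entries of $\mathsf a^m$ have degree $\le|m|-1+Q$, because the other entries of $\mathsf a^{\pm1}$ have degree $\le Q$. The entries $1$ of the block $1_{n-2}$ also satisfy this bound. Hence, over $K$,
$$\tilde a^m=\beta_m(E_{12}+\Delta_m),\qquad\deg\Delta_m\le-Q,\qquad\deg\beta_m\ge2Q. \tag{2}$$

**Step 3: no relation.** Suppose $g^{m_1}\gamma_1g^{m_2}\cdots\gamma_{r-1}g^{m_r}=\delta\in\mathrm{SL}_n(\mathbb F)$ with $r\ge1$, $m_i\ne0$ and non-scalar $\gamma_i\in\mathrm{SL}_n(\mathbb F)$. Writing $\gamma'=h^{-1}\gamma h$, so $\deg\gamma'\le E$, we get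
$$\tilde a^{m_1}\gamma_1'\tilde a^{m_2}\cdots\gamma'_{r-1}\tilde a^{m_r}=\delta' .$$
Apply this to $e_2$ from the right. We claim that after each power of $\tilde a$ the vector has the form $\beta(e_1+\varepsilon)$ with $\deg\varepsilon\le E-Q$ and $\deg\beta\ge2Q$. By (2) this holds for $\tilde a^{m_r}e_2=\beta_{m_r}(e_1+\Delta_{m_r}e_2)$. If $x=\beta(e_1+\varepsilon)$ is of this form and $y=\gamma'x$ with $\gamma=\gamma_i$, then
$$y_2=\beta\bigl(\gamma'_{21}+(\gamma'\varepsilon)_2\bigr),\qquad\deg\gamma'\varepsilon\le2E-Q=-1 .$$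
By Lemma 2, $\gamma'_{21}$ is a nonzero polynomial, so it has degree $\ge0$. Hence $\deg y_2\ge\deg\beta$, and $\deg y\le\deg\beta+E$. So, for $m\ne0$,
$$\tilde a^my=\beta_m(y_2e_1+\Delta_my)=\beta_my_2(e_1+\varepsilon'),\qquad\varepsilon'=\Delta_my/y_2,\quad\deg\varepsilon'\le-Q+E,$$
and $\deg\beta_my_2\ge2Q$. This proves the claim. Since $E-Q<0$, $\deg\delta'e_2\ge2Q>E\ge\deg\delta'$, a contradiction.

**Step 4: $g$ is good.** A nontrivial element of $\Gamma$ is not killed by $\mathbb Z*\Gamma\to\mathrm{PSL}_n(\mathbb F[t])$. An element outside $\Gamma$ is $\gamma_0g^{m_1}\gamma_1\cdots g^{m_r}\gamma_r$ with $r\ge1$, $m_i\ne0$ and, after lifting to $\mathrm{SL}_n(\mathbb F)$, $\gamma_1,\dots,\gamma_{r-1}$ non-scalar. If its image is trivial, the product is a scalar in $\mathbb F^*$, so $g^{m_1}\gamma_1\cdots g^{m_r}\in\mathrm{SL}_n(\mathbb F)$, which Step 3 excludes. So $g$ is good. Finally $\deg g^{\pm1}\le2Q+E=5E+2=10n^2-15n+2$. This proves Theorem 3. $\square$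

## 7. Different rank-one limits for $g$ and $g^{-1}$: the design of a linear-degree element

Theorem 2(a) shows why Section 6 cannot give linear degree: it treats $g$ and $g^{-1}$ alike, and $\deg g+\deg g^{-1}$ is at least of order $n^2$. If $\deg g$ is to be linear in $n$, then $\deg g^{-1}$ must be at least quadratic. So we let $g$ and $h:=g^{-1}$ be close to multiples of *different* rank-one matrices:
$$g\approx\Omega\,(ka)(bk),\qquad h\approx\kappa\,v\varphi ,$$
with a matrix $k\in\mathrm{SL}_n(\mathbb F[t])$, a column $a$ and a row $b$ of small degree, and $\kappa$ of degree of order $n^2$. The letters $h,v,\varphi,a,b,E$ are used afresh from here on. A word in $g,h$ and constant matrices $\gamma$ then meets four kinds of transitions: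

* $g\gamma g$, with factor $bk\gamma ka$, which must be nonzero for all $\gamma\in\mathrm{SL}_n(\mathbb F)$;
* $h\gamma h$, with factor $\varphi\gamma v$, which must be nonzero for all $\gamma\in\mathrm{SL}_n(\mathbb F)$;
* $g\gamma h$, with factor $bk\gamma v$, and $h\gamma g$, with factor $\varphi\gamma ka$, which must not be too small for non-scalar $\gamma$ (for scalar $\gamma$ they are tiny, since $gh=hg=1$).

In Section 6, one polynomial had to detect all $n^2-1$ directions in which $\gamma$ can differ from a scalar, and that cost degree $n^2$. Here the first two conditions will use only that $\gamma$ is *invertible*. The last two will use that $\gamma v$ is not a multiple of $v$, which is a condition on a whole vector and not on one number. We make $v$ a power series in $T^{-1}$, where $T=t^M$, that passes through all coordinate directions, so that only scalars have it as an eigenvector up to a certain precision. The size of $\kappa$ then makes up for that precision.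

From now on $n\ge9$ and
$$M=4n,\quad T=t^M,\quad\sigma=T^{-1},\quad O=\mathbb F[[\sigma]]\subset K=\mathbb F((1/t)).$$
So $\deg\sigma=-M$, elements of $O$ have degree $\le0$, and a nonzero element of $O$ of $\sigma$-order $i$ has degree $-iM$. We write $O(\sigma^j)$ for a vector or matrix (or element) with entries in $\sigma^jO$; its degree is $\le-jM$. For $x\in O^n$, $x_0$ is its value at $\sigma=0$.

## 8. The matrix $k$ and its near-kernel

### 8.1 Construction

Let $J=\sum_{i<n}E_{i,i+1}$, $J'=J+\sigma E_{n-1,n}$, $\mathcal E=\mathrm{diag}(1,\dots,1,0)=JJ^T$, and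
$$k=(1+T^2J')(1+T^2J^T)(1+T^2J)(1+T^2J^T)\in\mathrm{SL}_n(\mathbb F[T]).$$
(The entry $T^2+T$ of $T^2J'$ is a polynomial in $T$.) The product of the four $T^2$-terms is $T^8J'J^TJJ^T=T^8(\mathcal E^2+O(\sigma))$, and all other terms of the expansion are in $T^6$ times matrices over $O$. So
$$k=T^8(\mathcal E+O(\sigma)),\qquad\deg k\le8M .$$
Write $k=\begin{pmatrix}K_{11}&k_{12}\\k_{21}&k_{22}\end{pmatrix}$ with $K_{11}$ of size $n-1$. Then $K_{11}=T^8(1+O(\sigma))$ is invertible over $K$, and $\kappa:=\det K_{11}$ has degree $8(n-1)M$. The other blocks are in $T^8O(\sigma)$. Put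
$$v=\binom{-K_{11}^{-1}k_{12}}1\in e_n+O(\sigma),\qquad\varphi=(-k_{21}K_{11}^{-1},\,1)\in e_n^T+O(\sigma),\qquad R'=K_{11}^{-1}\oplus0 .$$
From $1=\det k=\kappa\,(k_{22}-k_{21}K_{11}^{-1}k_{12})$ we get $kv=\kappa^{-1}e_n$ and $\varphi k=\kappa^{-1}e_n^T$. Moreover
$$k(\kappa v\varphi+R')=e_n\varphi+kR'=\begin{pmatrix}0&0\\-k_{21}K_{11}^{-1}&1\end{pmatrix}+\begin{pmatrix}1&0\\k_{21}K_{11}^{-1}&0\end{pmatrix}=1 .$$
In summary,
$$kv=\kappa^{-1}e_n,\qquad\varphi k=\kappa^{-1}e_n^T,\qquad k^{-1}=\kappa v\varphi+R',\qquad\deg R'\le-8M. \tag{3}$$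

### 8.2 The expansions of $v$ and $\varphi$

**Lemma 3.** $v=v^\circ+O(\sigma^{2n+1})$ and $\varphi=\varphi^\circ+O(\sigma^{2n+1})$, where
$$v^\circ=\sum_{r=0}^{n-1}(-\sigma^2)^re_{n-r},\qquad\varphi^\circ=e_n^T+(1+\sigma)^{-1}\sum_{r=1}^{n-1}(-\sigma^2)^re_{n-r}^T .$$

*Proof.* **Step 1: inverses of the factors.** The geometric series gives $(1+T^2J^T)^{-1}_{ij}=(-T^2)^{i-j}$ for $i\ge j$ and $0$ otherwise, and $(1+T^2J)^{-1}_{ij}=(-T^2)^{j-i}$ for $i\le j$ and $0$ otherwise. Also $T^2J'=\sum p_iE_{i,i+1}$ with $p_i=T^2$ for $i\le n-2$ and $p_{n-1}=T^2(1+\sigma)$, so $(1+T^2J')^{-1}_{ij}=(-1)^{j-i}p_i\cdots p_{j-1}$ for $i\le j$ and $0$ otherwise. Hence these three inverses are $(-T^2)^{n-1}$ times $E_{n1}+O(\sigma)$, $E_{1n}+O(\sigma)$, $E_{1n}+O(\sigma)$, respectively.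

**Step 2: the column $v$.** By (3), $v=\kappa^{-1}k^{-1}e_n$, and
$$k^{-1}=(1+T^2J^T)^{-1}(1+T^2J)^{-1}(1+T^2J^T)^{-1}(1+T^2J')^{-1}.$$
So $v$ is proportional to $(1+T^2J^T)^{-1}\hat y$, where $\hat y$ is proportional to $(E_{1n}+O(\sigma))(E_{n1}+O(\sigma))(E_{1n}+O(\sigma))e_n=e_1+O(\sigma)$. Dividing by the first coordinate, a unit of $O$, we may take $\hat y_1=1$ and $\hat y_j\in\sigma O$ for $j\ge2$. Since $-\sigma^2=(-T^2)^{-1}$, the $i$-th coordinate of $(-\sigma^2)^{n-1}(1+T^2J^T)^{-1}\hat y$ is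
$$(-\sigma^2)^{n-i}\Sigma_i,\qquad\Sigma_i=\sum_{j\le i}(-\sigma^2)^{j-1}\hat y_j .$$
The terms of $\Sigma_n-\Sigma_i$ have $j\ge i+1\geq 2$, hence order $\ge2i+1$. So $\Sigma_i=\Sigma_n+O(\sigma^{2i+1})$, and the $i$-th coordinate is $(-\sigma^2)^{n-i}\Sigma_n+O(\sigma^{2n+1})$. The last coordinate is the unit $\Sigma_n$. As $v_n=1$, dividing by $\Sigma_n$ gives $v$.

**Step 3: the row $\varphi$.** By (3), $\varphi=\kappa^{-1}e_n^Tk^{-1}$ is proportional to $\hat y(1+T^2J')^{-1}$, where $\hat y$ is now a row proportional to $e_n^T(E_{n1}+O(\sigma))(E_{1n}+O(\sigma))(E_{n1}+O(\sigma))=e_1^T+O(\sigma)$, normalized to $\hat y_1=1$. Define $\Sigma_j$ from this $\hat y$ as before. The $j$-th coordinate of $(-\sigma^2)^{n-1}\hat y(1+T^2J')^{-1}$ is $(-\sigma^2)^{n-j}\Sigma_j$ for $j<n$. The $n$-th is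
$$(1+\sigma)\sum_{i<n}(-\sigma^2)^{i-1}\hat y_i+(-\sigma^2)^{n-1}\hat y_n=(1+\sigma)\Sigma_n-\sigma(-\sigma^2)^{n-1}\hat y_n=(1+\sigma)\Sigma_n\bigl(1+O(\sigma^{2n})\bigr).$$
Dividing by it, for $j<n$,
$$\varphi_j=(-\sigma^2)^{n-j}(1+\sigma)^{-1}\bigl(1+O(\sigma^{2j+1})\bigr)\bigl(1+O(\sigma^{2n})\bigr)=(-\sigma^2)^{n-j}(1+\sigma)^{-1}+O(\sigma^{2n+1}),$$
because $2(n-j)+2j+1=2n+1$ and $2(n-j)+2n\ge2n+2$. And $\varphi_n=1$. $\square$

*Example.* Section 8 so far makes sense for $n=2$. There
$$k=\begin{pmatrix}T^8+T^7+3T^4+2T^3+1&T^6+T^5+2T^2+T\\T^6+2T^2&T^4+1\end{pmatrix},$$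
so $v_1=-\sigma^2\,\frac{1+\sigma+2\sigma^4+\sigma^5}{1+\sigma+3\sigma^4+2\sigma^5+\sigma^8}\equiv-\sigma^2$ and $\varphi_1=-\sigma^2\,\frac{1+2\sigma^4}{1+\sigma+3\sigma^4+2\sigma^5+\sigma^8}\equiv-\sigma^2(1+\sigma)^{-1}$ modulo $\sigma^5$, as Lemma 3 says.

### 8.3 Only scalars nearly fix $v$ or $\varphi$

**Lemma 4.** Let $\gamma\in\mathrm{GL}_n(\mathbb F)$ and $\mu\in O$. If $\gamma v\equiv\mu v$ or $\varphi\gamma\equiv\mu\varphi$ mod $\sigma^{2n+1}$, then $\gamma$ is scalar.

*Proof.* Let $\mu=\sum\mu_i\sigma^i$.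

**The column.** By Lemma 3, $\gamma v^\circ\equiv\mu v^\circ$ mod $\sigma^{2n+1}$. The left side has no $\sigma^{2n}$-term, so $0=\sum_{r=0}^{n-1}(-1)^r\mu_{2n-2r}e_{n-r}$, that is, $\mu_{2q}=0$ for $1\le q\le n$. The coefficient of $\sigma^{2r}$, $0\le r\le n-1$, is then $(-1)^r\gamma e_{n-r}$ on the left and $(-1)^r\mu_0e_{n-r}$ on the right. So $\gamma=\mu_0$.

**The row.** Let $\varphi^*=(1+\sigma)\varphi^\circ=(1+\sigma)e_n^T+\sum_{r\ge1}(-\sigma^2)^re_{n-r}^T$. Then $\varphi^*\gamma\equiv\mu\varphi^*$ mod $\sigma^{2n+1}$. The left side has no terms with $\sigma^{2n}$ or $\sigma^{2n-1}$. Looking at coordinate $n-r$ on the right, $1\le r\le n-1$, which is $(-1)^r\sigma^{2r}\mu$, we get $\mu_{2n-2r}=0=\mu_{2n-1-2r}$. So $\mu_i=0$ for $1\le i\le2n-2$. The coefficient of $\sigma^0$ gives $e_n^T\gamma=\mu_0e_n^T$. For $1\le r\le n-1$, the coefficient of $\sigma^{2r}$ on the left is $(-1)^re_{n-r}^T\gamma$. On the right, the $n$-th coordinate contributes $\mu_{2r}+\mu_{2r-1}=0$, and coordinate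 $n-s$ ($s\ge1$) contributes $(-1)^s\mu_{2r-2s}$, which is $0$ unless $s=r$. So $e_{n-r}^T\gamma=\mu_0e_{n-r}^T$, and $\gamma=\mu_0$. $\square$

The next lemma puts this into the form we use: it isolates the first deviation of $\gamma v$ from being a multiple of $v$.

**Lemma 5.** For non-scalar $\gamma\in\mathrm{GL}_n(\mathbb F)$ there are $\mu\in O$, $0\le j\le2n$ and $x\in O^n$ with $\gamma v=\mu v+\sigma^jx$ and $x_0\notin\mathbb Fe_n$. Likewise $\varphi\gamma=\mu\varphi+\sigma^j\psi$ with $\mu\in O$, $0\le j\le2n$, $\psi$ a row over $O$ and $\psi_0\notin\mathbb Fe_n^T$ (possibly with different $\mu,j$).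

*Proof.* Consider the $j\ge0$ such that $\gamma v-\mu v\in\sigma^jO^n$ for some $\mu\in O$. The value $j=0$ occurs, and by Lemma 4 all such $j$ are $\le2n$. Take the largest one, with its $\mu$, and write $\gamma v=\mu v+\sigma^jx$. If $x_0=\lambda e_n$, then, since $v\equiv e_n$ mod $\sigma$, $\sigma^jx\equiv\lambda\sigma^jv$ mod $\sigma^{j+1}$, and replacing $\mu$ by $\mu+\lambda\sigma^j$ would increase $j$. The same argument applies to $\varphi$, as $\varphi\equiv e_n^T$. $\square$

**Lemma 6.** For $\gamma\in\mathrm{GL}_n(\mathbb F)$ we have $\deg\varphi\gamma v\ge-(2n-1)M$. For a nonzero row $\beta$ over $\mathbb F$ we have $\deg\beta v\ge-(2n-2)M$.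

*Proof.* By Lemma 3, $\beta v\equiv\sum_{r=0}^{n-1}(-\sigma^2)^r\beta_{n-r}$ mod $\sigma^{2n+1}$, and some coefficient $\beta_{n-r}$ is nonzero; so the order is $\le2n-2$. For the first claim, mod $\sigma^{2n+1}$,
$$(1+\sigma)\varphi\gamma v\equiv(1+\sigma)Y+X,\qquad Y=e_n^T\gamma v^\circ,\quad X=\sum_{r\ge1}(-\sigma^2)^re_{n-r}^T\gamma v^\circ .$$
Both $X$ and $Y$ lie in $\mathbb F[\sigma^2]$, so the terms with odd exponents form $\sigma Y$. As $e_n^T\gamma\ne0$, $Y\ne0$, and its order is $\le2n-2$. So $(1+\sigma)\varphi\gamma v$ has a nonzero term of odd exponent $\le2n-1$, and $\varphi\gamma v$ has order $\le2n-1$. $\square$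

This is where the perturbation $J'$ is needed. Had we used $J$ in place of $J'$, then $k=(NN^T)^2$ with $N=1+T^2J$ would be symmetric and $\varphi=v^T$. For even $n$, let $\gamma\in\mathrm{SL}_n(\mathbb F)$ be block diagonal with $n/2$ blocks $\begin{pmatrix}0&1\\-1&0\end{pmatrix}$. Then $\varphi\gamma v=\sum_i(v_{2i-1}v_{2i}-v_{2i}v_{2i-1})=0$, and the transition $h\gamma h$ would lose its main term.

## 9. The element $g$

Let $b=(1,t,\dots,t^{n-1})$ and $B=n-1$. Let $a=(t^{\alpha_1},\dots,t^{\alpha_n})^T$ with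
$$\alpha_1=0,\qquad\alpha_2=n,\qquad\alpha_j=2n+j-3\ (j\ge3),$$
and $A=\deg a=3n-3$. Then $A+B=4n-4<M$. The entries of $a$ are linearly independent over $\mathbb F$, and so are those of $b$.

**Lemma 7.**

* **(I1)** $\deg(bk\gamma ka)\ge16M$ for all $\gamma\in\mathrm{GL}_n(\mathbb F)$.
* **(I2)** If $x\in O^n$ and $x_0\notin\mathbb Fe_n$, then $\deg(bkx)\ge8M$.
* **(I3)** If $\psi$ is a row over $O$ and $\psi_0\notin\mathbb Fe_n^T$, then $\deg(\psi ka)\ge8M$.

*Proof.* In each case the part at $\sigma=0$ is a nonzero polynomial in $t$, of degree $\ge0$, and the rest has negative degree because $M$ is large.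

(I2): $bkx=T^8\bigl(b\mathcal Ex_0+b\,O(\sigma)\bigr)$. As $\mathcal Ex_0\ne0$ and the entries of $b$ are independent, $b\mathcal Ex_0$ is a nonzero polynomial. The rest has degree $\le B-M<0$.

(I3): $\psi ka=T^8\bigl(\psi_0\mathcal Ea+O(\sigma)a\bigr)$, with $\psi_0\mathcal Ea\ne0$ and the rest of degree $\le A-M<0$.

(I1): $bk\gamma ka=T^{16}(bCa+\cdots)$ with $C=\mathcal E\gamma\mathcal E$ and the rest of degree $\le A+B-M<0$. So we need $bCa\ne0$. The upper left $(n-1)\times(n-1)$ block of the invertible matrix $\gamma$ has rank $\ge n-2$, so its kernel has dimension $\le1$, and $Ce_1,Ce_2$ are not both $0$. Now $bCa=\sum_jt^{\alpha_j}\,bCe_j$, where $bCe_j$ is a polynomial of degree $\le n-1$ that vanishes only if $Ce_j=0$. If $Ce_1\ne0$, then $bCa\equiv bCe_1\not\equiv0$ mod $t^n$. Otherwise $Ce_2\ne0$, and $bCa\equiv t^n\,bCe_2\not\equiv0$ mod $t^{2n}$, since $\alpha_j\ge2n$ for $j\ge3$. $\square$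

Next we turn $k$ into an element with main term $\Omega(ka)(bk)$ by multiplying it with two determinant-one factors. Put
$$b_*=((ka)_2,-(ka)_1,0,\dots,0),\qquad a_*=((bk)_2,-(bk)_1,0,\dots,0)^T,\qquad\Omega=b_*ka_* .$$
Then $b_*ka=0$ and $bka_*=0$, and $\deg b_*\le8M+A$, $\deg a_*\le8M+B$.

**The degree of $\Omega$.** For $i\in\{1,2\}$ we have $(ka)_i=T^8(a_i+\text{degree}\le A-M)$ and $(bk)_i=T^8(b_i+\text{degree}\le B-M)$, and the upper left $2\times2$ block of $k$ is $T^8(1+O(\sigma))$. Multiplying,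
$$\Omega=T^{24}\bigl(a_2b_2+a_1b_1+\text{degree}\le A+B-M\bigr),\qquad a_1b_1+a_2b_2=1+t^{n+1}.$$
As $A+B-M<0$, $\deg\Omega=24M+n+1$.

**Definition of $g$.** Let
$$\rho=(1+ab_*k)(1+a_*bk)=1+ab_*k+a_*bk+\Omega\,a\,bk,\qquad g=k\rho .$$
Since $\det(1+xy)=1+yx$ for a column $x$ and a row $y$, both factors have determinant $1$ (as $b_*ka=0$, $bka_*=0$). So $g\in\mathrm{SL}_n(\mathbb F[t])$, and
$$g=k+ka\,b_*k+ka_*\,bk+\Omega\,(ka)(bk). \tag{4}$$
The first three terms have degree $\le24M+2A<26M$ (as $2B\le2A=6n-6<2M$). The last has degree at most $24M+n+1+16M+A+B=160n+5n-3$. Hence $\deg g\le165n$.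

**The inverse.** As $(ab_*k)^2=a(b_*ka)b_*k=0$ and $(a_*bk)^2=0$, we have $h:=g^{-1}=(1-a_*bk)(1-ab_*k)k^{-1}=(1-a_*bk)(k^{-1}-ab_*)$. By (3),
$$h=\kappa v\varphi+R,\qquad R=R'-ab_*-a_*b+(bka)\,a_*b_*,\qquad\deg R\le24M+2A+2B<26M. \tag{5}$$
Indeed the last term of $R$ has degree $\le(8M+A+B)+(8M+B)+(8M+A)$, the others are smaller, and $2A+2B=8n-8<2M$.

## 10. Two states and four transitions

For $z\in K^n$ define two states, where $\lambda\in K^*$ and $\varepsilon\in K^n$.

* **(G)** $z=\lambda(ka+\varepsilon)$ with $\deg\varepsilon\le0$ and $\deg\varphi z\le\deg\lambda-2nM$.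
* **(H)** $z=\lambda(v+\varepsilon)$ with $\deg\varepsilon<-(2n+1)M$.

For instance, $z=ka$ is in (G) with $\lambda=1$, $\varepsilon=0$: $\varphi ka=\kappa^{-1}e_n^Ta$ has degree $A-8(n-1)M\le-2nM$. And $z=v$ is in (H). The second requirement in (G) is not implied by the first. It records that $z$ is almost killed by $\varphi$, and without it the term $\mu\varphi z$ in Case 3 below could cancel the main term.

**Proposition 8.** Let $\gamma\in\mathrm{SL}_n(\mathbb F)$ and $y=\gamma z$.

1. If $z$ is in (G), then $gy$ is in (G).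
2. If $z$ is in (H) and $\gamma$ is non-scalar, then $gy$ is in (G).
3. If $z$ is in (G) and $\gamma$ is non-scalar, then $hy$ is in (H).
4. If $z$ is in (H), then $hy$ is in (H).

Moreover, $ge_1$ is in (G) and $he_n$ is in (H).

*Proof.* **Preparation for Cases 1 and 2.** We isolate the main term of $gy$. Put $\lambda'=\Omega\,bky$; in each case $bky\ne0$ will be shown. By (4), $gy=\lambda'(ka+\varepsilon')$ with
$$\lambda'\varepsilon'=ky+ka(b_*ky)+ka_*(bky).$$
The last term is harmless: $\deg\bigl(ka_*(bky)\bigr)-\deg\lambda'\le16M+B-24M<0$. For the second requirement of (G), (3) gives $\varphi gy=\varphi k\rho y=\kappa^{-1}e_n^T\rho y$ with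
$$\rho y=y+a(b_*ky)+a_*(bky)+\lambda'a,$$
where $\deg\bigl(a_*(bky)\bigr)-\deg\lambda'\le8M+B-24M<0$ and $\deg\lambda'a\le\deg\lambda'+A<\deg\lambda'+M$. So in each case we must bound $y$, $ky$ and $b_*ky$ relative to $\lambda'$.

**Case 1.** Here $y=\lambda(\gamma ka+\gamma\varepsilon)$, so $\deg y\le\deg\lambda+8M+A$ and $\deg ky\le\deg\lambda+16M+A$. In $bky=\lambda(bk\gamma ka+bk\gamma\varepsilon)$ the first summand in parentheses has degree $\ge16M$ by (I1), and the second has degree $\le8M+B<16M$. So $\deg bky\ge\deg\lambda+16M$ and $\deg\lambda'\ge\deg\lambda+40M$. Relative to $\lambda'$: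

* $ky$ has degree $\le16M+A-40M=A-24M<0$;
* $ka(b_*ky)$ has degree $\le(8M+A)+(8M+A)+(16M+A)-40M=3A-8M<0$.

So $\deg\varepsilon'\le0$. In $\rho y$, relative to $\lambda'$, $y$ has degree $\le8M+A-40M<0$ and $a(b_*ky)$ has degree $\le A+(8M+A)+(16M+A)-40M<0$. Hence $\deg\rho y\le\deg\lambda'+M$ and $\deg\varphi gy\le\deg\lambda'+M-8(n-1)M\le\deg\lambda'-2nM$, since $9\le6n$.

**Case 2.** Take $\mu,j,x$ from Lemma 5, so $\gamma v=\mu v+\sigma^jx$. By (3),
$$ky=\lambda\bigl(\mu\kappa^{-1}e_n+\sigma^jkx+k\gamma\varepsilon\bigr).$$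
We compare the three summands:

* $\deg\sigma^jkx\le(8-j)M$;
* $\deg\mu\kappa^{-1}\le-8(n-1)M\le(7-2n)M\le(7-j)M$, as $j\le2n$;
* $\deg k\gamma\varepsilon<(8-2n-1)M\le(7-j)M$.

So $\deg ky\le\deg\lambda+(8-j)M$. After multiplication by $b$, the first and third summands of $ky/\lambda$ have degree $\le B+(7-j)M<(8-j)M$, while $\deg\sigma^jbkx\ge(8-j)M$ by (I2). So $\deg bky\ge\deg\lambda+(8-j)M$ and $\deg\lambda'\ge\deg\lambda+(32-j)M$. Relative to $\lambda'$, $ky$ has degree $\le-24M$ and $ka(b_*ky)$ has degree $\le(8M+A)+(8M+A)-24M=2A-8M<0$. So $\deg\varepsilon'\le0$. In $\rho y$, relative to $\lambda'$: since $\deg y\le\deg\lambda$, the term $y$ has degree $\le(j-32)M\le2nM$; and $a(b_*ky)$ has degree $\le8M+2A-24M<0$. Hence $\deg\rho y\le\deg\lambda'+2nM$ and $\deg\varphi gy\le\deg\lambda'+2nM-8(n-1)M\le\deg\lambda'-2nM$, since $8\le4n$.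

**The vector $ge_1$.** The computation of Case 2 used only the bounds $\deg ky\le\deg\lambda+(8-j)M$, $\deg bky\ge\deg\lambda+(8-j)M$ and $\deg y\le\deg\lambda$. They hold for $y=e_1$, $\lambda=1$, $j=0$: $\deg ke_1\le8M$, and $\deg bke_1\ge8M$ by (I2). So $ge_1$ is in (G).

**Case 3.** We find the size of $\varphi y$, the factor in front of $\kappa v$. By Lemma 5, $\varphi\gamma=\mu\varphi+\sigma^j\psi$, so $\varphi y=\mu\varphi z+\sigma^j\psi z$ with $\psi z=\lambda(\psi ka+\psi\varepsilon)$. By (I3), $\deg\psi ka\ge8M>0\ge\deg\psi\varepsilon$. So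
$$\deg\sigma^j\psi z\ge\deg\lambda+(8-2n)M>\deg\lambda-2nM\ge\deg\mu\varphi z,$$
the last step by the second requirement in (G). Hence $\deg\varphi y\ge\deg\lambda+(8-2n)M$. Put $\lambda'=\kappa\varphi y$. Then
$$\deg\lambda'\ge\deg\lambda+8(n-1)M+(8-2n)M=\deg\lambda+6nM .$$
By (5), $hy=\lambda'(v+\varepsilon')$ with $\varepsilon'=Ry/\lambda'$. As $\deg y\le\deg\lambda+8M+A$,
$$\deg\varepsilon'<26M+(8M+A)-6nM<(35-6n)M\le-(2n+1)M ;$$
the last step is $36\le4n$, that is, $n\ge9$.

**Case 4.** Here $\varphi y=\lambda(\varphi\gamma v+\varphi\gamma\varepsilon)$. By Lemma 6, $\deg\varphi\gamma v\ge-(2n-1)M$, while $\deg\varphi\gamma\varepsilon<-(2n+1)M$. So $\deg\varphi y\ge\deg\lambda-(2n-1)M$. With $\lambda'=\kappa\varphi y$ we get $\deg\lambda'\ge\deg\lambda+8(n-1)M-(2n-1)M=\deg\lambda+(6n-7)M$. Again $hy=\lambda'(v+\varepsilon')$ with $\varepsilon'=Ry/\lambda'$, and as $\deg y\le\deg\lambda$, $\deg\varepsilon'<26M-(6n-7)M=(33-6n)M\le-(2n+1)M$, since $34\le4n$.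

**The vector $he_n$.** As $\varphi e_n=1$, (5) gives $he_n=\kappa(v+\kappa^{-1}Re_n)$, and $\deg\kappa^{-1}R<26M-8(n-1)M=(34-8n)M\leq-(2n+1)M$, since $35\le6n$. So $he_n$ is in (H). $\square$

## 11. No word in $g^{\pm1}$ and constants is constant: proof of Theorem 4

**Step 1: words in letters $g,h$.** Let
$$w=\ell_1\gamma_1\ell_2\gamma_2\cdots\gamma_{m-1}\ell_m,\qquad m\ge1,\quad\ell_i\in\{g,h\},\quad\gamma_i\in\mathrm{SL}_n(\mathbb F),$$
with $\gamma_i$ non-scalar whenever $\ell_i\ne\ell_{i+1}$. We show $w\notin\mathrm{SL}_n(\mathbb F)$. Put $u=e_1$ if $\ell_m=g$ and $u=e_n$ if $\ell_m=h$. By Proposition 8, $\ell_mu$ is in the state named after $\ell_m$, and reading leftwards each $\ell_i\gamma_i$ leads to the state named after $\ell_i$: Cases 1 and 4 when $\ell_i=\ell_{i+1}$, Cases 2 and 3 when $\ell_i\ne\ell_{i+1}$. So $z=wu$ is in (G) or (H).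

**Step 2: a constant vector is in neither state.** Suppose $w\in\mathrm{SL}_n(\mathbb F)$, so $z\in\mathbb F^n$.

* In state (G): the rows $\beta$ over $\mathbb F$ with $\beta z=0$ form a space of dimension $\ge n-1\ge2$, so one of them is not in $\mathbb Fe_n^T$. But $\beta z=\lambda(\beta ka+\beta\varepsilon)$ with $\deg\beta ka\ge8M>0\ge\deg\beta\varepsilon$ by (I3), so $\beta z\ne0$.
* In state (H): choose a row $\beta\ne0$ over $\mathbb F$ with $\beta z=0$. But $\beta z=\lambda(\beta v+\beta\varepsilon)$ with $\deg\beta v\ge-(2n-2)M>\deg\beta\varepsilon$ by Lemma 6, so $\beta z\ne0$.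

Both are contradictions, so $w\notin\mathrm{SL}_n(\mathbb F)$.

**Step 3: injectivity.** Nontrivial elements of $\Gamma$ map to nontrivial elements. An element of $\mathbb Z*\Gamma$ outside $\Gamma$ is a reduced word with at least one syllable from $\mathbb Z$. Lift its $\Gamma$-syllables to $\mathrm{SL}_n(\mathbb F)$; those between two $\mathbb Z$-syllables are non-scalar. Write each $g^{\pm s}$, $s\ge1$, as $s$ equal letters $g$ or $h$ separated by $\gamma_i=1$. Then the element maps to the image of some $\gamma_0w\gamma_m$ with $\gamma_0,\gamma_m\in\mathrm{SL}_n(\mathbb F)$ and $w$ as in Step 1, because a change of letter occurs only at a non-scalar $\gamma_i$. If this image were trivial, $\gamma_0w\gamma_m$ would be a scalar in $\mathbb F^*$, so $w\in\mathrm{SL}_n(\mathbb F)$, which is impossible. Hence $\mathbb Z*\Gamma\to\mathrm{PSL}_n(\mathbb F[t])$ is injective, that is, $g$ is good, and $\deg g\le165n$ by Section 9. This proves Theorem 4. $\square$
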